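\title{Copies of a fixed graph in bipartite graphs of given order and size}

\begin{abstract}
Among the bipartite graphs with $n$ vertices and $e$ edges, which contains the most copies of a fixed bipartite graph $H$? A conjecture posed in a paper of Gerbner, Nagy, Patk\'os and Vizer asserts that, when $e/n\to\infty$, an almost complete bipartite graph with parts as unequal as possible is asymptotically optimal for every $H$. We disprove this: for the double star on six vertices the conjectured value is too small by an unbounded factor. We show that the conclusion of the conjecture holds for $H$ on the whole range $e/n\to\infty$ if and only if every component of $H$ has a matching that saturates one of its color classes. For every $H$ on $h$ vertices the conclusion holds when $e\ge(\frac14-\frac1{16h^6})n^2$, and here $\frac1{16h^6}$ cannot be replaced by a positive constant independent of $H$.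
\end{abstract}

\section{Introduction}

\subsection{The problem}

For graphs $H$ and $G$ let $N(H,G)$ be the number of \emph{copies} of $H$ in $G$, that is, of subgraphs of $G$ isomorphic to $H$. For a bipartite graph $H$ and integers $n,e$ with $1\le e\le n^2/4$ put
\[
\mathrm{ex}_{\mathrm{bip}}(n,e,H)=\max\{N(H,G): G \text{ is bipartite},\ |V(G)|=n,\ |E(G)|=e\}.
\]
If only $n$ were prescribed, adding edges could only help, and some complete bipartite graph would be optimal. Prescribing $e$ as well makes the edges a budget, and the question is where to spend it. The first candidate is a graph that is still complete bipartite, up to rounding.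

\begin{definition}\label{def:B}
Let $t$ be the smallest positive integer $i$ with $i(n-i)\ge e$; the value $i=\lfloor n/2\rfloor$ qualifies, so $1\le t\le n/2$. The \emph{quasi-complete bipartite graph} $B_n^e$ is obtained from $K_{t,n-t}$ by choosing a vertex of degree $n-t$ and deleting $t(n-t)-e$ of its edges.
\end{definition}

The chosen vertex has enough edges: the minimality of $t$ gives $(t-1)(n-t+1)<e$, so $t(n-t)-e<n-2t+1\le n-t$. The following conjecture comes from \cite{GNPV}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $H$ be a fixed bipartite graph and let $e=e(n)\le n^2/4$ satisfy $e/n\to\infty$ as $n\to\infty$. Then}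
\begin{equation}\label{eq:conj}
\mathrm{ex}_{\mathrm{bip}}(n,e,H)=(1+o(1))\,N(H,B_n^e).
\end{equation}

The simplest cases support it. If $e=\lfloor n^2/4\rfloor$, then $B_n^e$ is the only graph in the competition. For small $H$, take $e=t(n-t)$, so that $B_n^e=K_{t,n-t}$, and let $d(v)$ denote degrees in a bipartite graph $G$ with $n$ vertices and $e$ edges. For the path with two edges,
\[
N(K_{1,2},G)=\sum_v\binom{d(v)}2=\frac12\sum_{uv\in E(G)}\bigl(d(u)+d(v)-2\bigr)\le\frac{e(n-2)}2,
\]
because adjacent vertices have disjoint neighborhoods; equality holds for $K_{t,n-t}$. A path with three edges is determined by its two end edges and a middle edge joining them, for which a bipartite graph offers at most two choices. So there are at most $2\binom e2\le e^2$ such paths, and $K_{t,n-t}$ has $t(n-t)(t-1)(n-t-1)=(1+o(1))e^2$ of them when $t\to\infty$. In both cases the complete bipartite graph wins because it wastes nothing: every placement of $H$ that respects the two sides is a copy.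

\subsection{A competitor}\label{sec:competitor}

The weakness of $K_{t,n-t}$ appears when $t$ is much smaller than $n$. A connected $H$ must place a \emph{whole color class} on the side with only $t$ vertices. One may ask for a graph in which fewer vertices of $H$ are confined to small sets.

\begin{definition}\label{def:L}
Let $1\le s\le\lfloor n/2\rfloor$. Take disjoint sets $A,B$ with $|A|=\lfloor n/2\rfloor$, $|B|=\lceil n/2\rceil$ and subsets $A'\subseteq A$, $B'\subseteq B$ with $|A'|=|B'|=s$. The graph $L_{n,s}$ has vertex set $A\cup B$, and its edges are the pairs in $A\times B$ that meet $A'\cup B'$.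
\end{definition}

The graph $L_{n,s}$ has $s|B|+s|A|-s^2=s(n-s)$ edges, exactly as many as $K_{s,n-s}$; see Figure~\ref{fig:L}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.75]
\fill[gray!35] (0,3) rectangle (7,4);
\draw (0,3) rectangle (7,4);
\node[left] at (0,3.5) {$s$};
\node[above] at (3.5,4) {$n-s$};
\node at (3.5,2.2) {$K_{s,n-s}$};
\begin{scope}[xshift=10cm]
\fill[gray!35] (0,0) rectangle (1,4);
\fill[gray!35] (0,3) rectangle (4,4);
\fill[gray!80] (0,3) rectangle (1,4);
\draw (0,0) rectangle (4,4);
\draw (1,0) -- (1,4);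
\draw (0,3) -- (4,3);
\node[left] at (0,3.5) {$A'$};
\node[left] at (0,1.5) {$A\setminus A'$};
\node[above] at (0.5,4) {$B'$};
\node[above] at (2.5,4) {$B\setminus B'$};
\node at (2.5,1.5) {$L_{n,s}$};
\end{scope}
\end{tikzpicture}
\caption{Two bipartite graphs with $n$ vertices and $s(n-s)$ edges. Rows and columns are the vertices of the two parts, and shaded cells are edges. In $K_{s,n-s}$ one part has only $s$ vertices. In $L_{n,s}$ both parts have about $n/2$ vertices, and each edge in the dark corner joins two vertices of degree about $n/2$.}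
\label{fig:L}
\end{figure}

The \emph{double star} $S_{k,k}$ consists of two adjacent centers, each with $k\ge1$ leaves attached. It has $2k+2$ vertices, and each color class has $k+1$ of them. The central edge of a copy is its only edge between two vertices of degree at least $2$, so a copy is a choice of an edge $uv$ and of $k$ further neighbors of each of $u$ and $v$. In a bipartite graph $G$ the two sets of leaves are automatically disjoint, so
\begin{equation}\label{eq:doublestar}
N(S_{k,k},G)=\sum_{uv\in E(G)}\binom{d(u)-1}{k}\binom{d(v)-1}{k}.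
\end{equation}

\begin{example}\label{ex:S22}
Let $H=S_{2,2}$ and $e=t(n-t)$ with $t\to\infty$ and $t=o(n)$. By \eqref{eq:doublestar},
\[
N(S_{2,2},K_{t,n-t})=t(n-t)\binom{t-1}{2}\binom{n-t-1}{2}=(1+o(1))\frac{t^3n^3}{4}.
\]
The graph $L_{n,t}$ also has $e$ edges. Keeping in \eqref{eq:doublestar} only the $t^2$ edges between $A'$ and $B'$, whose endpoints have degree at least $\lfloor n/2\rfloor$, we get
\[
N(S_{2,2},L_{n,t})\ge t^2\binom{\lfloor n/2\rfloor-1}{2}^2=(1+o(1))\frac{t^2n^4}{64}.
\]
The second count exceeds the first by a factor of at least $(1+o(1))\,n/(16t)\to\infty$. In $K_{t,n-t}$ three vertices of $S_{2,2}$, a color class, are confined to a set of size $t$. In $L_{n,t}$ only the two centers are, and the centers suffice because they meet every edge.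
\end{example}

\subsection{Results}

Example~\ref{ex:S22} suggests comparing two parameters of $H$. Throughout, $H$ is a fixed bipartite graph with $h$ vertices and components $H_1,\dots,H_m$. A connected bipartite graph has a unique partition into two color classes; we call those of $H_i$ $P_i$ and $Q_i$, with $p_i=|P_i|\le q_i=|Q_i|$. If $p_i=q_i$ the naming is arbitrary but fixed, and for an isolated vertex $p_i=0$, $q_i=1$. Put $r_i=q_i-p_i$ and $p=p(H)=\sum_ip_i$.

A \emph{vertex cover} is a set of vertices meeting every edge; $\tau=\tau(H)=\sum_i\tau(H_i)$ is the smallest size of one. K\"onig's theorem says that in a bipartite graph $\tau$ equals the largest size of a \emph{matching}, a set of pairwise disjoint edges. Since $P_i$ is a vertex cover of $H_i$, we have $\tau(H_i)\le p_i$ and $\tau\le p$. We call $H$ \emph{saturable} if $\tau=p$, that is, if $\tau(H_i)=p_i$ for all $i$. By K\"onig's theorem this means that each $H_i$ has a matching that saturates (meets every vertex of) $P_i$. Equivalently, each component has a matching that saturates one of its color classes,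 since a matching saturating $Q_i$ forces $q_i\le p_i$ and then saturates $P_i$ too. Paths, even cycles and complete bipartite graphs are saturable. For $k\ge2$ the double star $S_{k,k}$ is not, since $\tau=2<k+1=p$.

In all statements $e=e(n)$ is an integer with $1\le e\le n^2/4$, asymptotic notation refers to $n\to\infty$ with $H$ fixed, and $x\sim y$ means $x=(1+o(1))y$.

\begin{theorem}\label{thm:stars}
Let $k\ge2$, $e/n\to\infty$ and $e/n^2\to0$. Then
\[
\mathrm{ex}_{\mathrm{bip}}(n,e,S_{k,k})=(1+o(1))\frac{e^2n^{2k-2}}{4^k\,k!^2},\qquad N(S_{k,k},B_n^e)=(1+o(1))\frac{e^{k+1}}{k!^2}.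
\]
The ratio of these quantities is $(1+o(1))\,4^{-k}(n^2/e)^{k-1}\to\infty$. In particular the conjecture is false, for instance for $H=S_{2,2}$ and $e=\lfloor n^{3/2}\rfloor$.
\end{theorem}

\begin{theorem}\label{thm:class}
Relation \eqref{eq:conj} holds for $H$ for all $e=e(n)\le n^2/4$ with $e/n\to\infty$ if and only if $H$ is saturable. If $H$ is not saturable, there is $c_0(H)>0$ such that \eqref{eq:conj} fails for every $e=e(n)$ with $e/n\to\infty$ and $e\le c_0(H)n^2$. More precisely, for every $H$ and all $e$ with $e/n\to\infty$,
\begin{equation}\label{eq:orders}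
\mathrm{ex}_{\mathrm{bip}}(n,e,H)=\Theta(e^{\tau}n^{h-2\tau}),\qquad N(H,B_n^e)=\Theta(e^{p}n^{h-2p}).
\end{equation}
\end{theorem}

The two orders in \eqref{eq:orders} are $n^h(e/n^2)^\tau$ and $n^h(e/n^2)^p$: each vertex of $H$ confined to a set of size about $e/n$ costs a factor $e/n^2$. A connected graph with $\tau\le1$ is a star or a single vertex and is saturable, so a connected graph that is not saturable has $p\ge\tau+1\ge3$ and at least six vertices. Thus $S_{2,2}$ is a counterexample of the smallest possible order.

When $e/n^2$ is bounded below, the two orders agree and constants decide.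

\begin{theorem}\label{thm:dense}
For every bipartite graph $H$ on $h$ vertices, \eqref{eq:conj} holds whenever $\bigl(\frac14-\frac1{16h^6}\bigr)n^2\le e\le\frac{n^2}4$.
\end{theorem}

\begin{theorem}\label{thm:nonuniform}
For every $c\in(0,\frac14)$ and all sufficiently large $k$, \eqref{eq:conj} fails for $H=S_{k,k}$ and $e=\lfloor cn^2\rfloor$.
\end{theorem}

By Theorem~\ref{thm:nonuniform}, the term $\frac1{16h^6}$ in Theorem~\ref{thm:dense} cannot be replaced by a constant $\gamma>0$ independent of $H$: take $c\in(\frac14-\gamma,\frac14)$. For $H$ that is not saturable we do not determine what happens at all densities $e/n^2$ between $c_0(H)$ and $\frac14-\frac1{16h^6}$.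

Section~\ref{sec:tools} evaluates $N(H,B_n^e)$ and reduces \eqref{eq:conj} to one inequality for each component. Double stars are treated in Section~\ref{sec:stars}, Theorem~\ref{thm:class} in Section~\ref{sec:class}, and Theorem~\ref{thm:dense}, which needs the most work, in Section~\ref{sec:dense}.

\section{Counting in the two candidate graphs}\label{sec:tools}

\subsection{Homomorphisms}

Maps are easier to count than subgraphs. A \emph{homomorphism} $H\to G$ is a map $V(H)\to V(G)$ that sends edges to edges. Let $\hom(H,G)$ be the number of homomorphisms and $\mathrm{inj}(H,G)$ the number of injective ones. Each copy of $H$ is the image of exactly $|\mathrm{Aut}(H)|$ injective homomorphisms, and a homomorphism is chosen independently on each component, so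
\begin{equation}\label{eq:hom}
|\mathrm{Aut}(H)|\,N(H,G)=\mathrm{inj}(H,G)\le\hom(H,G)=\prod_{i=1}^m\hom(H_i,G).
\end{equation}
We may therefore replace $N$ by $\mathrm{inj}$ in \eqref{eq:conj} and \eqref{eq:orders}.

Let $F$ be connected and bipartite with color classes $P,Q$, where $|P|\le|Q|$, and let $G$ be bipartite with a fixed partition into parts $X,Y$. Write $\hom_{X,Y}(F,G)$ for the number of homomorphisms that map $P$ into $X$ and $Q$ into $Y$. Along any path in $F$ the images alternate between $X$ and $Y$, so the side of one vertex determines the sides of all, and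
\begin{equation}\label{eq:twotypes}
\hom(F,G)=\hom_{X,Y}(F,G)+\hom_{Y,X}(F,G).
\end{equation}

\subsection{The graph $B_n^e$}

To remove the rounding in Definition~\ref{def:B}, let
\[
\theta=\frac{n-\sqrt{n^2-4e}}2\in(0,n/2]
\]
be the smaller root of $a(n-a)=e$; the other root is $n-\theta$.

\begin{lemma}\label{lem:theta}
\begin{enumerate}
\item[(a)] A real number $a$ satisfies $a(n-a)\ge e$ if and only if $\theta\le a\le n-\theta$, and $t=\lceil\theta\rceil$.
\item[(b)] $e/n\le\theta\le t\le 2e/n+1$.
\item[(c)] If $e/n\to\infty$, then $t\to\infty$, $t\sim\theta$, $n-t\sim n-\theta$ and $t(n-t)\sim e$. If moreover $e=o(n^2)$, then $t\sim e/n$.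
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The function $a(n-a)-e$ is a concave quadratic with roots $\theta$ and $n-\theta$. So $t$ is the least integer in $[\theta,n-\theta]$; this interval contains $\lfloor n/2\rfloor$, hence $t=\lceil\theta\rceil$. (b) We have $\theta=e/(n-\theta)$ with $n/2\le n-\theta\le n$, and $\theta\le t\le\theta+1$. (c) By (b), $\theta\to\infty$. Since $|t-\theta|\le1$ and $n-\theta\ge n/2$, we get $t\sim\theta$, $n-t\sim n-\theta$ and $t(n-t)\sim\theta(n-\theta)=e$. If $e=o(n^2)$, then $\theta\le2e/n=o(n)$, so $\theta=e/(n-\theta)\sim e/n$.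
\end{proof}

The quantity that $H$ ``would have in $K_{\theta,n-\theta}$'' is
\[
\Phi(H)=\prod_{i=1}^m e^{p_i}\bigl(\theta^{r_i}+(n-\theta)^{r_i}\bigr).
\]

\begin{lemma}\label{lem:B}
If $e/n\to\infty$, then $\mathrm{inj}(H,B_n^e)\sim\Phi(H)$ and, for all large $n$,
\begin{equation}\label{eq:Bbounds}
(1-o(1))\,t^p(n-t)^{h-p}\le\mathrm{inj}(H,B_n^e)\le2^m3^p\,e^pn^{h-2p}.
\end{equation}
Moreover $\mathrm{inj}(H,B_n^e)=\Theta(e^pn^{h-2p})$.
\end{lemma}

\begin{proof}
All deleted edges meet one vertex on the side of size $t$, so $K_{t-1,n-t}\subseteq B_n^e\subseteq K_{t,n-t}$. A homomorphism of $H$ into one of these complete bipartite graphs has a \emph{type}: for each $i$, the choice of the class $P_i$ or $Q_i$ that goes to the side of size $t$ or $t-1$. There are $2^m$ types. Fix one, and let $x$ be the number of vertices of $H$ that it sends to that side. Every map that respects the sides is a homomorphism, so $K_{t,n-t}$ has exactly $t^x(n-t)^{h-x}$ homomorphisms of this type, and $K_{t-1,n-t}$ has $(t-1)_x(n-t)_{h-x}$ injective ones, where $(y)_j=y(y-1)\cdots(y-j+1)$. These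 numbers are asymptotically equal because $t\to\infty$ and $n-t\ge n/2$. Summing over the types,
\begin{equation}\label{eq:W}
\mathrm{inj}(H,B_n^e)\le W,\quad \mathrm{inj}(H,B_n^e)\sim W,\quad\text{where } W=\prod_i\Bigl(t^{p_i}(n-t)^{q_i}+t^{q_i}(n-t)^{p_i}\Bigr).
\end{equation}
The $i$th factor of $W$ equals $(t(n-t))^{p_i}\bigl(t^{r_i}+(n-t)^{r_i}\bigr)$, so $W\sim\Phi(H)$ by Lemma~\ref{lem:theta}(c). Since $t\le n-t$, the $i$th factor also lies between $t^{p_i}(n-t)^{q_i}$ and twice that, so $t^p(n-t)^{h-p}\le W\le2^mt^p(n-t)^{h-p}$. For $e\ge n$ Lemma~\ref{lem:theta}(b) gives $e/n\le t\le3e/n$, and $n/2\le n-t\le n$. This yields \eqref{eq:Bbounds} and the order of magnitude.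
\end{proof}

The hypothesis $e/n\to\infty$ is what makes $t$ unbounded, and it cannot simply be dropped, even for saturable $H$. For $e=2(n-2)$ and $n\ge8$ the graph $B_n^e=K_{2,n-2}$ contains no $6$-cycle, while $K_{\lfloor n/2\rfloor,\lceil n/2\rceil}$ has a spanning subgraph with $e$ edges that contains one.

To prove \eqref{eq:conj} we must bound $\mathrm{inj}(H,G)$ by $\Phi(H)$ for an arbitrary $G$, whose parts may have other sizes than $t$ and $n-t$. The next lemma shows that it suffices to beat the complete bipartite graph in one inequality; convexity then takes care of the part sizes.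

\begin{lemma}\label{lem:reduction}
Let $G$ be bipartite with $n$ vertices, $e$ edges and parts $A,B$. Suppose that for every $i$ and for both $(X,Y)=(A,B)$ and $(X,Y)=(B,A)$,
\begin{equation}\label{eq:star}
\hom_{X,Y}(H_i,G)\le e^{p_i}|Y|^{r_i}.
\end{equation}
Then $\mathrm{inj}(H,G)\le\Phi(H)$. Consequently, if $e/n\to\infty$ and \eqref{eq:star} holds for all such $G$ once $n$ is large, then \eqref{eq:conj} holds.
\end{lemma}

\begin{proof}
Let $a=|A|$ and $g_i(u)=u^{r_i}+(n-u)^{r_i}$. By \eqref{eq:twotypes} and \eqref{eq:star}, $\hom(H_i,G)\le e^{p_i}g_i(a)$. Since $a(n-a)\ge e$, Lemma~\ref{lem:theta}(a) gives $a\in[\theta,n-\theta]$. The function $g_i$ is convex on this interval (constant if $r_i\le1$) and takes the same value at both endpoints, so $g_i(a)\le g_i(\theta)$. Now \eqref{eq:hom} gives $\mathrm{inj}(H,G)\le\Phi(H)$. For the last claim, $B_n^e$ is itself bipartite with $n$ vertices and $e$ edges, so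
\[
\mathrm{inj}(H,B_n^e)\le|\mathrm{Aut}(H)|\,\mathrm{ex}_{\mathrm{bip}}(n,e,H)\le\Phi(H),
\]
and the outer terms are asymptotically equal by Lemma~\ref{lem:B}.
\end{proof}

If $G$ is complete bipartite, then $e=|X||Y|$ and both sides of \eqref{eq:star} equal $|X|^{p_i}|Y|^{q_i}$.

\subsection{The graph $L_{n,s}$}

All our lower bounds come from the following adjustment of the number of edges.

\begin{lemma}\label{lem:L}
If $e\ge n$, then $t\ge2$ and $\mathrm{ex}_{\mathrm{bip}}(n,e,H)\ge N(H,L_{n,t-1})$.
\end{lemma}

\begin{proof}
Since $1\cdot(n-1)<e$, we have $t\ge2$. The graph $L_{n,t-1}$ has $(t-1)(n-t+1)<e$ edges by the minimality of $t$, and $e\le\lfloor n^2/4\rfloor=|A||B|$. So we can add pairs of $A\times B$ until there are exactly $e$ edges. The result is bipartite and contains $L_{n,t-1}$.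
\end{proof}

\section{Double stars}\label{sec:stars}

We first extend Example~\ref{ex:S22} to all $k$ and $e$.

\begin{lemma}\label{lem:stars}
Let $k\ge1$ and $e/n\to\infty$. Then
\[
N(S_{k,k},B_n^e)\sim\frac{e^{k+1}}{k!^2},\qquad \mathrm{ex}_{\mathrm{bip}}(n,e,S_{k,k})\ge(1-o(1))\frac{t^2n^{2k}}{4^k\,k!^2}.
\]
\end{lemma}

\begin{proof}
For $S_{k,k}$ we have $m=1$, $p_1=k+1$, $r_1=0$, so $\Phi(S_{k,k})=2e^{k+1}$. An automorphism may swap the centers and permutes the leaves at each center, so $|\mathrm{Aut}(S_{k,k})|=2\,k!^2$. The first claim follows from Lemma~\ref{lem:B} and \eqref{eq:hom}. In $L_{n,t-1}$ all $(t-1)^2$ pairs in $A'\times B'$ are edges whose endpoints have degree at least $\lfloor n/2\rfloor$. By Lemma~\ref{lem:L} and \eqref{eq:doublestar}, $\mathrm{ex}_{\mathrm{bip}}(n,e,S_{k,k})\ge(t-1)^2\binom{\lfloor n/2\rfloor-1}{k}^2$, and $t-1\sim t$, $\binom{\lfloor n/2\rfloor-1}{k}\sim(n/2)^k/k!$.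
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:stars}]
Since $e=o(n^2)$, Lemma~\ref{lem:theta}(c) gives $t\sim e/n$. Lemma~\ref{lem:stars} then gives the value of $N(S_{k,k},B_n^e)$ and the lower bound $(1-o(1))e^2n^{2k-2}/(4^kk!^2)$ for $\mathrm{ex}_{\mathrm{bip}}$. Dividing, the ratio is at least $(1-o(1))4^{-k}(n^2/e)^{k-1}$, which tends to infinity as $k\ge2$. This already disproves the conjecture. It remains to prove the matching upper bound.

Let $G$ be bipartite with $e$ edges and parts $A,B$ of sizes $a,b$, where $a+b=n$. By \eqref{eq:doublestar},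
\[
k!^2N(S_{k,k},G)\le\Sigma:=\sum_{uv\in E(G),\,u\in A,\,v\in B}d(u)^kd(v)^k.
\]
Extending the sum to all pairs in $A\times B$ makes it factor, and with $\sum_Ad(u)=\sum_Bd(v)=e$ this gives $\Sigma\le eb^{k-1}\cdot ea^{k-1}\le e^2(n^2/4)^{k-1}$. That is too large by a factor $4$, because it lets every edge raise the degree of a vertex of large degree on \emph{both} sides. Vertices of linear degree are few when $e=o(n^2)$, so few edges join two of them. We therefore separate these vertices.

Fix $\varepsilon\in(0,1)$. Let $A'\subseteq A$ and $B'\subseteq B$ be the sets of vertices of degree at least $\varepsilon n$, and put $e_A=\sum_{u\in A'}d(u)$, $e_B=\sum_{v\in B'}d(v)$. The degrees on each side sum to $e$, so $|A'|,|B'|\le e/(\varepsilon n)$. In $e_A+e_B$ only the edges between $A'$ and $B'$ are counted twice, hence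
\[
e_A+e_B\le e+|A'||B'|\le e\Bigl(1+\frac{e}{\varepsilon^2n^2}\Bigr)=(1+o(1))e .
\]
As $d(u)\le b$ on $A$ and $d(v)\le a$ on $B$, the edges between $A'$ and $B'$ contribute to $\Sigma$ at most
\[
\sum_{u\in A'}d(u)^k\sum_{v\in B'}d(v)^k\le e_Ab^{k-1}\,e_Ba^{k-1}\le\Bigl(\frac{e_A+e_B}2\Bigr)^2\Bigl(\frac{n^2}4\Bigr)^{k-1}\le(1+o(1))\frac{e^2n^{2k-2}}{4^k}.
\]
The edges whose endpoint in $A$ lies outside $A'$ contribute at most
\[
\sum_{u\in A\setminus A'}d(u)^k\sum_{v\in B}d(v)^k\le e(\varepsilon n)^{k-1}\cdot en^{k-1},
\]
and the same bound, with $A$ and $B$ exchanged, holds for edges whose endpoint in $B$ lies outside $B'$. Therefore $\Sigma\le\bigl(4^{-k}+o(1)+2\varepsilon^{k-1}\bigr)e^2n^{2k-2}$, where the $o(1)$ term does not depend on $G$. Let $n\to\infty$ and then $\varepsilon\to0$; the last term vanishes because $k\ge2$.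
\end{proof}

For $k=1$ the last step fails, and so does the first formula of the theorem: it would give $e^2/4$, while $N(S_{1,1},B_n^e)\sim e^2$ by Lemma~\ref{lem:stars}.

\begin{proof}[Proof of Theorem~\ref{thm:nonuniform}]
Let $x=\frac{1-\sqrt{1-4c}}2\in(0,\frac12)$, so that $c=x(1-x)$. For $e=\lfloor cn^2\rfloor$ we have $\theta/n\to x$, hence $t\sim xn$. By Lemma~\ref{lem:stars},
\[
\liminf_{n\to\infty}\frac{\mathrm{ex}_{\mathrm{bip}}(n,e,S_{k,k})}{N(S_{k,k},B_n^e)}\ge\frac{x^24^{-k}}{c^{k+1}}=\frac{x}{1-x}\,(4c)^{-k}.
\]
Since $4c<1$, this exceeds $1$ as soon as $k>\log\frac{1-x}{x}\big/\log\frac1{4c}$.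
\end{proof}

\section{Matchings and vertex covers}\label{sec:class}

The proof of Theorem~\ref{thm:class} uses both sides of K\"onig's theorem. A matching of $H$ gives upper bounds, since each of its edges has only $e$ possible images. A vertex cover gives lower bounds, since it is all that $L_{n,s}$ confines to small sets.

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Let $e/n\to\infty$, and let $G$ be any bipartite graph with $n$ vertices and $e$ edges.

\emph{Saturable $H$.} We verify \eqref{eq:star}. Let $X,Y$ be the parts of $G$ in either order, and take a matching of $H_i$ that saturates $P_i$. It has $p_i$ edges and leaves $r_i$ vertices of $Q_i$ uncovered. A homomorphism with $P_i\to X$ and $Q_i\to Y$ maps each matching edge to an edge of $G$, in the orientation forced by the sides, and each uncovered vertex into $Y$. So there are at most $e^{p_i}|Y|^{r_i}$ of them, and \eqref{eq:conj} follows from Lemma~\ref{lem:reduction}.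

\emph{Orders of magnitude.} The second part of \eqref{eq:orders} is in Lemma~\ref{lem:B}. For the first, $H$ has a matching with $\tau$ edges. Each has at most $2e$ images, counting orientation, and each of the other $h-2\tau$ vertices has at most $n$. Hence $\hom(H,G)\le(2e)^\tau n^{h-2\tau}$.

For the lower bound consider first those $n$ with $t\le n/4$, and put $s=t-1$. Fix a minimum vertex cover $C$ of $H$ and a proper coloring of $H$ with the two colors $A$ and $B$. Consider the injective maps $V(H)\to V(L_{n,s})$ that send the vertices of $C$ of color $A$ into $A'$, those of color $B$ into $B'$, and the remaining vertices into $A\setminus A'$ or $B\setminus B'$ according to their color. An edge of $H$ has endpoints of different colors and at least one endpoint in $C$, so its image is a pair in $A\times B$ that meets $A'\cup B'$, which is an edge of $L_{n,s}$. We choose the images one at a time. A vertex of $C$ has at least $s-h\ge e/n-1-h$ choices. Any other vertex has at least $n/4-h$ choices, because $\lfloor n/2\rfloor-s\ge\frac{n-1}2-\frac n4+1\ge\frac n4$. With Lemma~\ref{lem:L}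 this gives
\begin{equation}\label{eq:lower}
|\mathrm{Aut}(H)|\,\mathrm{ex}_{\mathrm{bip}}(n,e,H)\ge(1-o(1))\Bigl(\frac en\Bigr)^{\tau}\Bigl(\frac n4\Bigr)^{h-\tau}=(1-o(1))\,4^{-(h-\tau)}e^\tau n^{h-2\tau}.
\end{equation}
For those $n$ with $t>n/4$ the sets $A\setminus A'$ and $B\setminus B'$ may be small, but then $B_n^e$ itself suffices: by \eqref{eq:Bbounds}, $\mathrm{inj}(H,B_n^e)\ge(1-o(1))(n/4)^h\ge(1-o(1))4^{-h}e^\tau n^{h-2\tau}$, as $e\le n^2$. This proves \eqref{eq:orders}.

\emph{$H$ not saturable.} Now $p-\tau\ge1$. Let $\kappa=2^{-m}3^{-p}4^{-(h-\tau)}$ and $c_0=\kappa/3$. Since $m,p\ge1$, we have $c_0\le\frac1{18}<\frac1{16}$. If $e\le c_0n^2$, then $t\le2e/n+1\le n/8+1\le n/4$ for $n\ge8$, so \eqref{eq:lower} applies. Dividing it by the upper bound in \eqref{eq:Bbounds},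
\[
\frac{\mathrm{ex}_{\mathrm{bip}}(n,e,H)}{N(H,B_n^e)}\ge(1-o(1))\,\kappa\Bigl(\frac{n^2}e\Bigr)^{p-\tau}\ge(1-o(1))\,\frac{\kappa}{c_0}=3-o(1).
\]
So \eqref{eq:conj} fails for every such $e(n)$. A sequence of this kind exists, for example $e=\lfloor n^{3/2}\rfloor$ for large $n$, which completes the proof of the equivalence.
\end{proof}

\section{Almost complete bipartite graphs}\label{sec:dense}

If $e$ is close to $n^2/4$, then every competing graph contains almost all pairs between its parts. We prove \eqref{eq:star} for such graphs without any assumption on matchings. Writing $e=(1-\delta)|X||Y|$, the right side of \eqref{eq:star} becomes $(1-\delta)^{p_i}|X|^{p_i}|Y|^{q_i}$, so the inequality takes the following form.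

\begin{proposition}\label{prop:dense}
Let $F$ be a connected bipartite graph on $f$ vertices with color classes $P,Q$, where $p=|P|\le q=|Q|$. Let $G$ be a bipartite graph with nonempty parts $X,Y$ and $(1-\delta)|X||Y|$ edges, where $0\le\delta\le\frac1{4f^6}$. Then
\[
\hom_{X,Y}(F,G)\le(1-\delta)^p|X|^p|Y|^q .
\]
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:dense} from Proposition~\ref{prop:dense}]
Let $e\ge(\frac14-\frac1{16h^6})n^2$; then $e/n\to\infty$. Let $G$ be bipartite with $n$ vertices, $e$ edges and parts $X,Y$, named in either order; they are nonempty as $e\ge1$. Define $\delta$ by $1-\delta=e/(|X||Y|)$. Since $|X||Y|\le n^2/4$, we have $1-\delta\ge4e/n^2\ge1-\frac1{4h^6}$, so $\delta\le\frac1{4h^6}\le\frac1{4|V(H_i)|^6}$ for every $i$. Proposition~\ref{prop:dense} gives \eqref{eq:star}, and Lemma~\ref{lem:reduction} gives \eqref{eq:conj}.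
\end{proof}

The same deduction shows that the bound on $\delta$ must depend on $F$: if Proposition~\ref{prop:dense} held for all $F$ and all $\delta\le\gamma$, then \eqref{eq:conj} would hold for all $H$ and $e\ge\frac{1-\gamma}4n^2$, contrary to Theorem~\ref{thm:nonuniform}.

\subsection{Two model cases}

Let $\varphi$ be a random map that sends each vertex of $P$ to a uniform vertex of $X$ and each vertex of $Q$ to a uniform vertex of $Y$, independently, and let $T$ be the probability that $\varphi$ is a homomorphism. The claim is $T\le(1-\delta)^p$. Suppose that $F$ is a tree with $\ell=f-1$ edges and $p\ge2$, so that $\ell\ge p+1$.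

If the missing pairs are spread evenly, each edge of $F$ is mapped to a non-adjacent pair with probability $\delta$, and two edges rarely fail together. Then $T$ is about $1-\ell\delta$, and the inequality $\ell\ge p+1$ leaves room below the target, which is about $1-p\delta$. If instead a fraction $\delta$ of $X$ is isolated and all other pairs are edges, then $T=(1-\delta)^p$. So the proposition is tight, and an estimate that loses a term of order $\delta^2$ cannot prove it. The next example shows what replaces such an estimate.

\begin{example}\label{ex:model}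
Let $X_1\subseteq X$ be a fraction $\alpha$ of $X$, let each vertex of $X_1$ be adjacent to a fraction $d$ of $Y$, and let all other vertices of $X$ be adjacent to all of $Y$. Put $\sigma=\alpha d$, so $1-\delta=1-\alpha+\sigma$. The degrees in $P$ sum to $\ell>p$, so some vertex of $P$ has degree at least $2$. Either no vertex of $P$ lands in $X_1$, or some $u\in P$ does and its neighbors land in the neighborhood of $\varphi(u)$. Hence
\[
T\le(1-\alpha)^p+\sum_{u\in P}\alpha d^{\deg u}\le(1-\alpha)^p+p\sigma-(1-d)\sigma .
\]
On the other hand, convexity gives $(1-\delta)^p\ge(1-\alpha)^p+p(1-\alpha)^{p-1}\sigma\ge(1-\alpha)^p+p\sigma-p^2\alpha\sigma$. The term $(1-\alpha)^p$ cancels exactly, and both the gain $(1-d)\sigma$ and the error $p^2\alpha\sigma$ are proportional to $\sigma$. So $T\le(1-\delta)^p$ whenever $1-d\ge p^2\alpha$.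
\end{example}

The proof combines the two cases. A threshold $\eta$ separates the vertices that miss more than a fraction $\eta$ of the other side from the rest. Among the rest we argue as in the spread case, and $\eta$ must be small enough for simultaneous failures to use only part of the room $\ell-p\ge1$. At the exceptional vertices we argue as in Example~\ref{ex:model}, with a gain $\eta\sigma$. The errors are of order $\lambda\sigma$, where $\lambda$ bounds the fraction of exceptional vertices, so $\lambda$ must be much smaller than $\eta$; the hypothesis on $\delta$ is what ensures this.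

We use the Bonferroni inequality $\Pr(\bigcup_jM_j)\ge\sum_j\Pr(M_j)-\sum_{j<j'}\Pr(M_j\cap M_{j'})$, its special case $1-(1-u)^j\ge ju-\binom j2u^2$ for $j$ independent events of probability $u$, and the inequality $(1-u)^j\ge1-ju$ for $u\in[0,1]$.

\subsection{Proof of Proposition~\ref{prop:dense}}

If $p=0$, then $F$ is a single vertex and both sides equal $|Y|$. If $p=1$, then $F$ is a star with center in $P$; mapping one edge to an edge of $G$ and the other leaves anywhere in $Y$ gives at most $(1-\delta)|X||Y|\cdot|Y|^{q-1}$ homomorphisms. Let $p\ge2$, so $q\ge2$. Replacing $F$ by a spanning tree keeps the color classes and does not decrease the count, so we assume that $F$ is a tree with $\ell=f-1=p+q-1$ edges. Then $\ell\ge q+1\ge p+1\ge3$. The degrees in $P$ sum to $\ell>p$ and those in $Q$ to $\ell>q$, so each of $P$ and $Q$ contains a vertex of degree at least $2$. Put $r=q-p$, so $2p+r=f$.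

\emph{Setup.} Let
\[
\eta=\frac1{\ell^2},\qquad\lambda=\frac{\eta}{4f^2},\qquad\text{so that}\qquad\delta\le\frac1{4f^6}\le\frac1{4\ell^4f^2}=\eta\lambda .
\]
For a vertex $w$ of $G$ let $\mu(w)$ be the fraction of the opposite part that is not adjacent to $w$. Call $w$ \emph{poor} if $\mu(w)>\eta$. Let $X_1\subseteq X$ and $Y_1\subseteq Y$ be the sets of poor vertices, $X_0=X\setminus X_1$, $Y_0=Y\setminus Y_1$, $\alpha=|X_1|/|X|$ and $\beta=|Y_1|/|Y|$. The average of $\mu$ over $X$, and over $Y$, is $\delta$, so $\alpha\eta\le\delta$ and $\beta\eta\le\delta$, and therefore $\alpha,\beta\le\lambda$.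

The \emph{density} of a set of pairs in $X\times Y$ is its size divided by $|X||Y|$. Let $\delta_0$ be the density of non-adjacent pairs in $X_0\times Y_0$, let $\sigma_{ij}$ be the density of edges in $X_i\times Y_j$, and put $\sigma=\sigma_{10}+\sigma_{01}+\sigma_{11}$ and $z=(1-\alpha)(1-\beta)$. The edges in $X_0\times Y_0$ have density $z-\delta_0$, so
\begin{equation}\label{eq:balance}
1-\delta=z-\delta_0+\sigma .
\end{equation}
For $x\in X$ let $d_j(x)=|N(x)\cap Y_j|/|Y|$ and $d(x)=d_0(x)+d_1(x)=1-\mu(x)$, where $N(x)$ is the neighborhood of $x$. For uniform $x\in X$ we have $\mathbb E[1_{X_1}(x)d_j(x)]=\sigma_{1j}$.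

With $\varphi$ and $T$ as above, write $T=T_0+T_1+T_2$, where the terms are the probabilities that $\varphi$ is a homomorphism and
\begin{itemize}
\item[$T_0$:] no vertex of $F$ is mapped to a poor vertex;
\item[$T_1$:] some vertex is mapped to a poor vertex, but no edge is mapped into $X_1\times Y_1$;
\item[$T_2$:] some edge is mapped into $X_1\times Y_1$.
\end{itemize}

\emph{Bound on $T_0$: the spread case.} Let $M$ be the event that no vertex is mapped to a poor vertex; $\Pr(M)=(1-\alpha)^p(1-\beta)^q=z^p(1-\beta)^r$. For an edge $\epsilon$ of $F$ let $M_\epsilon$ be the event that $M$ holds and $\epsilon$ is mapped to a non-adjacent pair. Then $T_0=\Pr(M)-\Pr(\bigcup_\epsilon M_\epsilon)$ and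
\[
\Pr(M_\epsilon)=\delta_0(1-\alpha)^{p-1}(1-\beta)^{q-1}\ge\delta_0(1-f\lambda).
\]
Let $\epsilon\ne\epsilon'$. If $\epsilon=uv$ and $\epsilon'=uw$ share the vertex $u$, then $\epsilon$ is mapped to a non-adjacent pair in $X_0\times Y_0$ with probability $\delta_0$; given the images of $u$ and $v$, the vertex $\varphi(u)$ is not poor, so $\varphi(w)$ is a non-neighbor of it with probability at most $\eta$. If $\epsilon$ and $\epsilon'$ are disjoint, their images are independent and $\Pr(M_\epsilon\cap M_{\epsilon'})\le\delta_0^2$, where $\delta_0\le\delta\le\eta$. In both cases $\Pr(M_\epsilon\cap M_{\epsilon'})\le\eta\delta_0$. Since $\ell f\lambda=\frac1{4f\ell}\le\frac12$, $\binom\ell2\eta\le\frac12$ and $\ell-1\ge p$, the Bonferroni inequality gives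
\begin{equation}\label{eq:T0}
T_0\le z^p(1-\beta)^r-\delta_0\Bigl(\ell-\ell f\lambda-\binom\ell2\eta\Bigr)\le z^p(1-\beta)^r-p\,\delta_0 .
\end{equation}

\emph{Bound on $T_1$: the gain.} In this case some vertex $v$ of $F$ is mapped to a poor vertex, and its neighbors are mapped to neighbors of $\varphi(v)$ that are not poor. For a given $v\in P$ this has probability $\mathbb E[1_{X_1}(x)d_0(x)^{\deg v}]$. On $X_1$ we have $d_0(x)\le1-\mu(x)<1-\eta$. So the probability is at most $\sigma_{10}$ for every $v\in P$, and at most $(1-\eta)\sigma_{10}$ if $\deg v\ge2$. Exchanging the roles of the sides, for $v\in Q$ the bounds are $\sigma_{01}$ and $(1-\eta)\sigma_{01}$. Each class contains a vertex of degree at least $2$, so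
\begin{equation}\label{eq:T1}
T_1\le(p-\eta)\sigma_{10}+(q-\eta)\sigma_{01}.
\end{equation}

\emph{Bound on $T_2$: an error term.} Fix an edge $uv$ of $F$ with $u\in P$, $v\in Q$. It is mapped to an edge in $X_1\times Y_1$ with probability $\sigma_{11}$. Summing this over the $\ell$ edges would give $\ell\sigma_{11}$, more than the $p\sigma_{11}$ that the target offers, so we use a second edge. Since $F$ is connected and $\ell\ge2$, there is another edge at $u$ or at $v$. If it is $uw$, then the probability that $\varphi$ is a homomorphism and maps $uv$ into $X_1\times Y_1$ is at most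
\[
\mathbb E[1_{X_1}(x)\,d_1(x)\,d(x)]\le\beta\,\mathbb E[1_{X_1}(x)\,d(x)]=\beta(\sigma_{10}+\sigma_{11})\le\lambda\sigma,
\]
because $d_1(x)\le\beta$. If it is $wv$, exchanging the sides gives the bound $\alpha(\sigma_{01}+\sigma_{11})\le\lambda\sigma$. Hence
\begin{equation}\label{eq:T2}
T_2\le\ell\lambda\sigma .
\end{equation}

\emph{The target.} We have $1\ge z^{p-1}\ge z^p\ge(1-\lambda)^{2p}\ge1-2p\lambda$. The convex function $u\mapsto u^p$ on $[0,\infty)$ lies above its tangent line at $z$, so by \eqref{eq:balance}
\begin{equation}\label{eq:target}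
(1-\delta)^p\ge z^p+pz^{p-1}(\sigma-\delta_0)\ge z^p+p(1-2p\lambda)\sigma-p\,\delta_0 .
\end{equation}
Compare \eqref{eq:target} with \eqref{eq:T1}: the target offers about $p\sigma_{01}$, while $T_1$ may cost about $q\sigma_{01}$. The difference $r\sigma_{01}$ is paid by the factor $(1-\beta)^r$ in \eqref{eq:T0}. Indeed $1-(1-\beta)^r\ge r\beta-\binom r2\beta^2\ge r\beta(1-r\lambda)$, and $\beta\ge\sigma_{01}$ because $X\times Y_1$ has density $\beta$. The factors $1-r\lambda$ and $1-2p\lambda$ are positive, since $f\lambda<1$, so
\begin{equation}\label{eq:surplus}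
z^p\bigl(1-(1-\beta)^r\bigr)\ge r\sigma_{01}(1-2p\lambda)(1-r\lambda)\ge r\sigma_{01}(1-f\lambda).
\end{equation}

\emph{Conclusion.} Subtract \eqref{eq:T0}, \eqref{eq:T1} and \eqref{eq:T2} from \eqref{eq:target}. The terms $p\,\delta_0$ cancel, and \eqref{eq:surplus} gives
\[
(1-\delta)^p-T\ge p(1-2p\lambda)\sigma+r(1-f\lambda)\sigma_{01}-(p-\eta)\sigma_{10}-(q-\eta)\sigma_{01}-\ell\lambda\sigma .
\]
Since $p+r=q$, the terms without $\lambda$ sum to $\eta\sigma_{10}+\eta\sigma_{01}+p\sigma_{11}\ge\eta\sigma$. The terms with $\lambda$ sum to $-\lambda(2p^2\sigma+rf\sigma_{01}+\ell\sigma)\ge-4f^2\lambda\sigma$, because $2p^2\le f^2/2$, $rf\le f^2$ and $\ell\le f^2$. Therefore $(1-\delta)^p-T\ge(\eta-4f^2\lambda)\sigma=0$. Since $\hom_{X,Y}(F,G)=T\,|X|^p|Y|^q$, the proposition follows. \qed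

\begin{thebibliography}{1}

\bibitem{GNPV}
D\'aniel Gerbner, D\'aniel T. Nagy, Bal\'azs Patk\'os, M\'at\'e Vizer,
\emph{On the maximum number of copies of $H$ in graphs with given size and order},
arXiv:1810.00817 (2018).

\end{thebibliography}
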